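\title{Remote filters in $\omega\times 2^{\omega}$ with a well-ordered base}

\begin{abstract}
A remote filter in $X=\omega\times 2^{\omega}$ is a proper filter of closed sets that contains, for each nowhere dense set, a member disjoint from it. Under the Continuum Hypothesis there is a remote filter in $X$ with a base that is well-ordered with respect to inclusion modulo compact sets. We show that ZFC does not prove the existence of such a filter: if the base has length $\kappa$, then $\mathfrak b=\mathfrak d=\operatorname{cf}(\kappa)$, and even $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\operatorname{cf}(\kappa)$. In the other direction, $\mathfrak p=\operatorname{cof}(\mathcal M)$ suffices for existence, while $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)$ does not: there is no such filter in the Hechler model.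
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $X=\omega\times 2^{\omega}$, where $\omega$ is discrete, $2^{\omega}$ is the Cantor set, and $X$ carries the product topology. A \emph{filter of closed sets} in $X$ is a nonempty family $\mathcal F$ of closed subsets of $X$ that is closed under finite intersections and under closed supersets. It is \emph{proper} if $\emptyset\notin\mathcal F$. A \emph{remote filter} is a proper filter $\mathcal F$ of closed sets such that for every nowhere dense set $N\subseteq X$ there is $F\in\mathcal F$ with $F\cap N=\emptyset$. A \emph{base} of $\mathcal F$ is a subfamily $\mathcal B\subseteq\mathcal F$ such that every member of $\mathcal F$ contains a member of $\mathcal B$.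

A proper filter of closed sets describes a way of approaching a point, present or missing, and remoteness says that the approach cannot be made inside a nowhere dense set. The Cantor set itself carries no remote filter: by compactness the members of a proper filter of closed sets have a common point $p$, and none of them misses the nowhere dense set $\{p\}$. The space $X$ is the Cantor set with one point removed, through the homeomorphism
\begin{equation}\label{eq:homeo}
(n,x)\longmapsto 0^n1^\frown x\qquad\text{of $X$ onto } 2^\omega\setminus\{000\cdots\},
\end{equation}
and a remote filter in $X$ is a way of approaching the missing point (Lemma~\ref{lem:escape}).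

The most direct way to build such a filter is a transfinite recursion that produces smaller and smaller closed sets and disposes of one nowhere dense set at each step. Smaller cannot mean smaller with respect to $\subseteq$: no remote filter in $X$ has a base that is a transfinite $\subseteq$-decreasing sequence (Remark~\ref{rem:true}). But a remote filter does not see compact sets, in the sense of Lemma~\ref{lem:escape}(c), and this suggests the right order. For $A,B\subseteq X$ write $B\subseteq^*A$ if $B\setminus A$ is contained in a compact subset of $X$. A base $\mathcal B$ is \emph{well-ordered} (modulo compact sets) if it can be enumerated as $\mathcal B=\{B_\alpha:\alpha<\kappa\}$, for some ordinal $\kappa$, so that $B_\beta\subseteq^*B_\alpha$ whenever $\alpha<\beta<\kappa$. It is known that under CH there is a remote filter in $X$ with a well-ordered base of order type $\omega_1$. The following question comes from Hern\'andez-Guti\'errez~\cite{HG}.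

\medskip
\noindent\textbf{Question.} \emph{Does ZFC alone prove that there is a remote filter in $\omega\times2^\omega$ with a base that is well-ordered modulo compact sets?}
\medskip

Which answer should one expect? The recursion makes two opposite demands on its length. It must be long enough to dispose of all nowhere dense sets, and at each earlier stage it must have been short enough that the sets built so far still have a noncompact closed set almost contained in all of them. Under CH the two demands meet: there are only $\aleph_1$ closed nowhere dense sets, and every stage below $\omega_1$ is countable, so one can diagonalize. Without CH each demand is measured by a cardinal characteristic of the continuum, and such cardinals can be forced apart. One therefore expects that the filter may fail to exist. The work is to show that every well-ordered base, however it was obtained, is subject to both demands.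

We recall the cardinals involved. ``Almost all'' means ``all but finitely many''. For $f,g\in\omega^\omega$ write $f\le^*g$ if $f(k)\le g(k)$ for almost all $k$. Then $\mathfrak b$ is the least size of a subset of $\omega^\omega$ with no $\le^*$-upper bound, and $\mathfrak d$ is the least size of a \emph{dominating} family, that is, of a $\le^*$-cofinal subset of $\omega^\omega$. Let $\mathcal M$ be the ideal of meager subsets of $2^\omega$. Then $\operatorname{add}(\mathcal M)$ is the least size of a family of meager sets whose union is not meager, $\operatorname{cov}(\mathcal M)$ is the least size of a family of meager sets whose union is $2^\omega$, $\operatorname{non}(\mathcal M)$ is the least size of a nonmeager set, and $\operatorname{cof}(\mathcal M)$ is the least size of a $\subseteq$-cofinal subfamily of $\mathcal M$. A family $\mathcal W$ of subsets of a countably infinite set has the \emph{strong finite intersection property} if every finite subfamily has infinite intersection, and a \emph{pseudo-intersection} of $\mathcal W$ is an infinite set $Z$ with $Z\setminus W$ finite for all $W\in\mathcal W$. The cardinal $\mathfrak p$ is the least size of a family with the strong finite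 intersection property and no pseudo-intersection. With $\mathfrak c=2^{\aleph_0}$, we use the standard inequalities
\begin{equation}\label{eq:standard}
\aleph_1\le\mathfrak b\le\mathfrak d\le\mathfrak c,\qquad \aleph_1\le\mathfrak p\le\operatorname{add}(\mathcal M)\le\operatorname{cof}(\mathcal M)\le\mathfrak c,
\end{equation}
the fact that Martin's Axiom MA implies $\mathfrak p=\mathfrak c$, and the Truss--Miller and Fremlin equalities \cite[\S2.2]{BJ}
\begin{equation}\label{eq:cichon}
\operatorname{add}(\mathcal M)=\min\{\mathfrak b,\operatorname{cov}(\mathcal M)\},\qquad
\operatorname{cof}(\mathcal M)=\max\{\mathfrak d,\operatorname{non}(\mathcal M)\}.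
\end{equation}
The cofinality of a successor ordinal is $1$.

\begin{theorem}\label{thm:bd}
Let $\mathcal F$ be a remote filter in $X$ with a well-ordered base $\{B_\alpha:\alpha<\kappa\}$. Then $\mathfrak b=\mathfrak d=\operatorname{cf}(\kappa)$.
\end{theorem}

\begin{corollary}\label{cor:answer}
If $\mathfrak b<\mathfrak d$, no remote filter in $X$ has a well-ordered base. This is the case in the model obtained by adding $\aleph_2$ Cohen reals to a model of CH. Hence ZFC, if consistent, does not prove the existence of such a filter, and the answer to the Question is no.
\end{corollary}

\begin{proof}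
The first statement is immediate from Theorem~\ref{thm:bd}. In the model named, $\mathfrak b=\aleph_1<\aleph_2=\mathfrak d$ \cite[\S11.3]{Blass}.
\end{proof}

The other three results locate the existence statement among the cardinal characteristics.

\begin{theorem}\label{thm:meager}
Let $\mathcal F$ be a remote filter in $X$ with a well-ordered base $\{B_\alpha:\alpha<\kappa\}$. Then $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\operatorname{cf}(\kappa)$.
\end{theorem}

\begin{theorem}\label{thm:exist}
If $\mathfrak p=\operatorname{cof}(\mathcal M)$, in particular under CH or MA, there is a remote filter in $X$ with a well-ordered base of order type $\mathfrak p$.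
\end{theorem}

\begin{theorem}\label{thm:hechler}
In the Hechler model, obtained from a model of CH by a finite support iteration of Hechler forcing of length $\omega_2$, we have $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\mathfrak c=\omega_2$, and no remote filter in $X$ has a well-ordered base.
\end{theorem}

By Corollary~\ref{cor:answer} and Theorem~\ref{thm:exist}, existence is independent of ZFC. Altogether,
\[
\mathfrak p=\operatorname{cof}(\mathcal M)\ \Longrightarrow\ \text{existence}\ \Longrightarrow\ \operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)\ \Longrightarrow\ \mathfrak b=\mathfrak d,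
\]
and the second implication does not reverse. We do not claim an exact characterization between the conditions of Theorems~\ref{thm:meager} and~\ref{thm:exist}.

Section~\ref{sec:basic} reduces a well-ordered base to a sequence with three combinatorial properties and treats countable bases by hand. Sections~\ref{sec:bd} to~\ref{sec:hechler} prove the four theorems in order; only the last uses forcing.

\section{Levels, cylinders and escape to infinity}\label{sec:basic}

For $A\subseteq X$ and $n<\omega$, the set $A(n)=\{x\in2^\omega:(n,x)\in A\}$ is the \emph{$n$-th level} of $A$. The sets $\{n\}\times2^\omega$ form a partition of $X$ into clopen sets, so $A$ is closed, or nowhere dense, exactly when all its levels are, and the interior of $A$ is computed level by level. For $s\in2^{<\omega}$ let $[s]=\{x\in2^\omega:s\subseteq x\}$; these \emph{cylinders} form a base of $2^\omega$, and $|s|$ is the length of $s$. Let $K_m=\{0,\dots,m-1\}\times2^\omega$. The sets $K_m$ are compact, open and cover $X$, so a closed set is compact if and only if it lies in some $K_m$, that is, has only finitely many nonempty levels. Consequently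
\[
B\subseteq^*A\iff B\setminus A\subseteq K_m\text{ for some }m\iff B(n)\subseteq A(n)\text{ for almost all }n,
\]
and $\subseteq^*$ is transitive.

The thinnest noncompact closed sets will serve as test sets. A \emph{transversal} is a set $E=\{(n_i,x_i):i<\omega\}$ with $n_0<n_1<\cdots$. Its levels have at most one point, so it is closed, discrete and nowhere dense. Every noncompact closed set contains a transversal, and $E\subseteq^*B$ means that almost all points of $E$ lie in $B$.

\begin{lemma}\label{lem:escape}
Let $\mathcal F$ be a remote filter in $X$.
\begin{enumerate}
\item[(a)] For each $m$ some member of $\mathcal F$ is disjoint from $K_m$.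
\item[(b)] Every member of $\mathcal F$ is noncompact.
\item[(c)] If $F\in\mathcal F$, $A$ is closed and $F\subseteq^*A$, then $A\in\mathcal F$.
\item[(d)] If $F\in\mathcal F$, then $F(n)$ has nonempty interior for infinitely many $n$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If every $F\in\mathcal F$ meets $K_m$, then $\{F\cap K_m:F\in\mathcal F\}$ is a family of nonempty compact sets that is closed under finite intersections, so it has a common point $p$. Then no member of $\mathcal F$ misses the nowhere dense set $\{p\}$.

(b), (c) Let $F\in\mathcal F$, let $m<\omega$, and let $F'\in\mathcal F$ be disjoint from $K_m$. If $F\subseteq K_m$, then $\emptyset=F\cap F'\in\mathcal F$, which is impossible. If $F\setminus A\subseteq K_m$, then $F\cap F'\subseteq A$, so $A\in\mathcal F$.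

(d) The boundary $F\setminus\operatorname{int}F$ of the closed set $F$ is nowhere dense. Take $F'\in\mathcal F$ disjoint from it. Then $F\cap F'\subseteq\operatorname{int}F$, and $F\cap F'$ has infinitely many nonempty levels by (b).
\end{proof}

Now let $\mathcal F$ have a well-ordered base $\{B_\alpha:\alpha<\kappa\}$. Since $\mathcal F\ne\emptyset$, we have $\kappa>0$. Let $\lambda=\operatorname{cf}(\kappa)$, fix an increasing cofinal sequence $\langle\alpha_\xi:\xi<\lambda\rangle$ in $\kappa$, and put $C_\xi=B_{\alpha_\xi}$. The next lemma records all that we use about $\mathcal F$. Its second part is what the ordering adds to remoteness: a nowhere dense set is almost missed by \emph{all} sufficiently late members of the base.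

\begin{lemma}\label{lem:chain}
The sequence $\langle C_\xi:\xi<\lambda\rangle$ of closed sets has the following properties.
\begin{enumerate}
\item[(a)] $C_\eta\subseteq^*C_\xi$ for $\xi\le\eta<\lambda$.
\item[(b)] For every nowhere dense $N\subseteq X$ there is $\xi_N<\lambda$ such that for all $\xi\ge\xi_N$ we have $C_\xi(n)\cap N(n)=\emptyset$ for almost all $n$.
\item[(c)] For every $\xi<\lambda$ the set $A_\xi=\{n:\operatorname{int}C_\xi(n)\ne\emptyset\}$ is infinite. In particular $C_\xi$ is noncompact.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because the $\alpha_\xi$ increase, and (c) is Lemma~\ref{lem:escape}(d). For (b), take $F\in\mathcal F$ with $F\cap N=\emptyset$, then $\alpha<\kappa$ with $B_\alpha\subseteq^*F$, then $\xi_N$ with $\alpha_{\xi_N}\ge\alpha$. For $\xi\ge\xi_N$ we have $C_\xi\subseteq^*B_\alpha\subseteq^*F$, so $C_\xi(n)\subseteq F(n)$ for almost all $n$, and $F(n)\cap N(n)=\emptyset$.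
\end{proof}

This proof used only that $\mathcal B\subseteq\mathcal F$ and that every $F\in\mathcal F$ satisfies $B\subseteq^*F$ for some $B\in\mathcal B$. So Theorems~\ref{thm:bd}, \ref{thm:meager} and~\ref{thm:hechler} hold as well when ``base'' is read in this weaker sense.

\begin{example}[countable bases]\label{ex:countable}
Let $D_0\supseteq^*D_1\supseteq^*\cdots$ be noncompact closed sets. We find a transversal $E$ with $E\subseteq^*D_j$ for all $j$. For each $i$, infinitely many levels of $D_i$ are nonempty, and almost all levels $n$ satisfy $D_i(n)\subseteq D_j(n)$ for all $j\le i$. So we can choose $n_0<n_1<\cdots$ and points $x_i\in D_i(n_i)\subseteq\bigcap_{j\le i}D_j(n_i)$. Then $E=\{(n_i,x_i):i<\omega\}$ has all its points with $i\ge j$ in $D_j$.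

It follows that $\lambda$ is uncountable. Indeed, if $\lambda=\omega$ take $D_i=C_i$, and if $\lambda=1$ take $D_i=C_0$ for all $i$. The nowhere dense set $E$ then meets every $C_\xi$ on infinitely many levels, contrary to Lemma~\ref{lem:chain}(b). Thus $\lambda$ is a regular uncountable cardinal.
\end{example}

\begin{remark}\label{rem:true}
No remote filter has a base $\{B_\alpha:\alpha<\kappa\}$ with $B_\beta\subseteq B_\alpha$ for $\alpha<\beta$. By Example~\ref{ex:countable}, $\operatorname{cf}(\kappa)>\omega$. A set $\{n\}\times[s]$ that misses some $B_\alpha$ misses all later ones, and there are countably many such sets, so from some $\gamma<\kappa$ on all $B_\alpha$ miss the same sets $\{n\}\times[s]$. A closed set is determined by the basic open sets that it misses, so $B_\alpha=B_\gamma$ for $\alpha\ge\gamma$. Then $\{B_\gamma\}$ is a base of length $1$, which Example~\ref{ex:countable} excludes.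
\end{remark}

For the next two sections fix, for $\xi<\lambda$ and $n\in A_\xi$, a sequence $s_\xi(n)\in2^{<\omega}$ with $[s_\xi(n)]\subseteq C_\xi(n)$.

\section{The size of the cylinders: $\mathfrak b=\mathfrak d$}\label{sec:bd}

The idea is that a nowhere dense set can be a very fine net, and that a closed set which slips through a fine net contains only small cylinders. Consider the set $N\subseteq X$ whose $n$-th level consists of the $2^n$ sequences that vanish from coordinate $n$ on:
\[
N(0)=\{000\cdots\},\qquad N(1)=\{000\cdots,\,100\cdots\},
\]
\[
N(2)=\{000\cdots,\,100\cdots,\,010\cdots,\,110\cdots\},\qquad\dots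
\]
Each level is finite, so $N$ is nowhere dense. But $N(n)$ meets every cylinder $[s]$ with $|s|\le n$. Hence a set that misses $N$ contains no cylinder of length $\le n$ on level $n$. Replacing $n$ by $f(n)$ forces the cylinders inside the late $C_\xi$ to shrink faster than any prescribed rate, so the lengths $|s_\xi(n)|$ behave like a dominating family.

One difficulty remains. The function $n\mapsto|s_\xi(n)|$ is defined only on $A_\xi$, which may be sparse. We extend it by looking ahead to the next element of $A_\xi$; against a nondecreasing $f$ this loses nothing.

\begin{proof}[Proof of Theorem~\ref{thm:bd}]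
For $\xi<\lambda$ and $k<\omega$ let $h_\xi(k)=|s_\xi(n)|$, where $n$ is the least element of $A_\xi$ with $n\ge k$. We show:
\begin{equation}\label{eq:tail}
\text{for every $f\in\omega^\omega$ there is $\xi_f<\lambda$ such that $f\le^*h_\xi$ for all $\xi\ge\xi_f$.}
\end{equation}
Replacing $f$ by $k\mapsto\max_{i\le k}f(i)$, we may assume that $f$ is nondecreasing. Let
\[
N_f=\{(n,t^\frown000\cdots):n<\omega,\ t\in2^{f(n)}\}.
\]
Its levels are finite, so it is nowhere dense. If $|s|\le f(n)$, then $[s]$ meets $N_f(n)$: extend $s$ to some $t\in2^{f(n)}$, and $t^\frown000\cdots$ lies in both sets. Let $\xi_f=\xi_{N_f}$ be given by Lemma~\ref{lem:chain}(b), let $\xi\ge\xi_f$, and let $m$ be such that $C_\xi(n)\cap N_f(n)=\emptyset$ for $n\ge m$. For $n\in A_\xi$ with $n\ge m$, the cylinder $[s_\xi(n)]\subseteq C_\xi(n)$ misses $N_f(n)$, so $|s_\xi(n)|>f(n)$. For $k\ge m$ let $n$ be the least element of $A_\xi$ with $n\ge k$. Then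
\[
h_\xi(k)=|s_\xi(n)|>f(n)\ge f(k).
\]
This proves \eqref{eq:tail}.

By \eqref{eq:tail} the family $\{h_\xi:\xi<\lambda\}$ is dominating, so $\mathfrak d\le\lambda$. If $H\subseteq\omega^\omega$ and $|H|<\lambda$, then $\xi=\sup_{f\in H}\xi_f<\lambda$ because $\lambda$ is regular (Example~\ref{ex:countable}), and $h_\xi$ is a $\le^*$-upper bound of $H$. So $\mathfrak b\ge\lambda$, and $\lambda\le\mathfrak b\le\mathfrak d\le\lambda$.
\end{proof}

\begin{remark}
The two inequalities are the two demands described in Section~\ref{sec:intro}. The bound $\mathfrak d\le\lambda$ does not depend on the ordering: for any base $\mathcal B$ of a remote filter, define $h_B$ for $B\in\mathcal B$ as above from Lemma~\ref{lem:escape}(d); if $B$ misses $N_f$ then $h_B>f$ everywhere, so $|\mathcal B|\ge\mathfrak d$. The ordering enters only through the words ``for all $\xi\ge\xi_f$'' in \eqref{eq:tail}, which let one index $\xi$ serve fewer than $\lambda$ functions at once.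
\end{remark}

\section{The content of the cylinders: $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)$}\label{sec:meager}

The previous proof used only the lengths of the sequences $s_\xi(n)$. We now use their digits. By \eqref{eq:cichon} and Theorem~\ref{thm:bd} it suffices to show $\operatorname{non}(\mathcal M)\le\lambda\le\operatorname{cov}(\mathcal M)$, and both inequalities follow once we attach to each $\xi$ a point $x_\xi\in2^\omega$ such that every meager set is avoided by all late $x_\xi$.

A single cylinder $[s_\xi(n)]$ avoids a single nowhere dense set, whereas $x_\xi$ must avoid countably many. So $x_\xi$ has to take information from infinitely many of the sequences $s_\xi(n)$, and these need not agree with each other on any coordinate. The remedy is to test level $n$ with a nowhere dense set that ignores the coordinates below $n$. The useful digits of $s_\xi(n)$ then lie in the window $[n,|s_\xi(n)|)$, and windows on sparse levels are disjoint. For the simplest case take $M=\{x:x(k)=1\text{ for almost all }k\}$ and $N(n)=\{x:x(k)=1\text{ for all }k\ge n\}$. A cylinder $[s]$ misses $N(n)$ exactly when $s$ has a digit $0$ in the window $[n,|s|)$. A point that copies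 infinitely many disjoint windows of this kind has infinitely many zeros, so it avoids $M$. The general case is the same, with blocks in place of digits, by the following description of meager sets.

\begin{lemma}[{\cite[Theorem 2.2.4]{BJ}}]\label{lem:blocks}
For every meager $M\subseteq2^\omega$ there are a partition $\langle J_k:k<\omega\rangle$ of $\omega$ into consecutive finite intervals and a point $z\in2^\omega$ such that
\[
M\subseteq\{x:x{\upharpoonright}J_k\ne z{\upharpoonright}J_k\text{ for almost all }k\}.
\]
\end{lemma}

\begin{proof}
Let $M\subseteq\bigcup_kY_k$ with $Y_0\subseteq Y_1\subseteq\cdots$ closed and nowhere dense. Put $a_0=0$. Given $a_k$, list $2^{a_k}$ as $u_1,\dots,u_r$ and choose nonempty sequences $w_1\subseteq\dots\subseteq w_r$ with $[u_i{}^\frown w_i]\cap Y_k=\emptyset$. Let $a_{k+1}=a_k+|w_r|$, let $J_k=[a_k,a_{k+1})$, and let $z$ copy $w_r$ on $J_k$. If $x$ agrees with $z$ on $J_k$, then $x\notin Y_k$. If this happens for infinitely many $k$, then $x$ lies in no $Y_k$, since the $Y_k$ increase.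
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:meager}]
Fix $\xi<\lambda$. Choose $n_0<n_1<\cdots$ in $A_\xi$, depending on $\xi$, with $n_{i+1}\ge|s_\xi(n_i)|$. The windows $I_i=[n_i,|s_\xi(n_i)|)$, some of which may be empty, are then pairwise disjoint. Define $x_\xi\in2^\omega$ by $x_\xi(j)=s_\xi(n_i)(j)$ for $j\in I_i$, and $x_\xi(j)=0$ for $j$ outside all windows. We show:
\begin{equation}\label{eq:tailM}
\text{for every meager $M$ there is $\zeta_M<\lambda$ such that $x_\xi\notin M$ for all $\xi\ge\zeta_M$.}
\end{equation}

Let $\langle J_k\rangle$ and $z$ be as in Lemma~\ref{lem:blocks}, and define $N\subseteq X$ by its levels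
\[
N(n)=\{x:x{\upharpoonright}J_k\ne z{\upharpoonright}J_k\text{ for all $k$ with }\min J_k\ge n\}.
\]
Each $N(n)$ is an intersection of clopen sets, hence closed. It is nowhere dense, because any $s$ extends to a sequence that agrees with $z$ on some $J_k$ with $\min J_k\ge\max(n,|s|)$. So $N$ is nowhere dense in $X$.

If $[s]\cap N(n)=\emptyset$, then there is $k$ with $J_k\subseteq[n,|s|)$ and $s{\upharpoonright}J_k=z{\upharpoonright}J_k$. For suppose not, and let $y\supseteq s$ be given by $y(j)=1-z(j)$ for $j\ge|s|$. Let $\min J_k\ge n$. If $\max J_k<|s|$, then $J_k\subseteq[n,|s|)$, and $y$ differs from $z$ on $J_k$ by assumption. If $\max J_k\ge|s|$, then $y$ differs from $z$ at $\max J_k$. So $y\in[s]\cap N(n)$, a contradiction.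

Let $\zeta_M=\xi_N$ and $\xi\ge\zeta_M$. By Lemma~\ref{lem:chain}(b), $[s_\xi(n_i)]\cap N(n_i)=\emptyset$ for almost all $i$. For each such $i$ there is $k_i$ with $J_{k_i}\subseteq I_i$ such that $s_\xi(n_i)$, and hence $x_\xi$, agrees with $z$ on $J_{k_i}$. The windows are disjoint, so the $k_i$ are distinct, and $x_\xi\notin M$. This proves \eqref{eq:tailM}.

By \eqref{eq:tailM} no meager set contains $\{x_\xi:\xi<\lambda\}$, so $\operatorname{non}(\mathcal M)\le\lambda$. If $\mathcal A$ is a family of fewer than $\lambda$ meager sets, then $\xi=\sup_{M\in\mathcal A}\zeta_M<\lambda$ by regularity and $x_\xi\notin\bigcup\mathcal A$, so $\operatorname{cov}(\mathcal M)\ge\lambda$. With Theorem~\ref{thm:bd} and \eqref{eq:cichon},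
\[
\lambda\le\min\{\mathfrak b,\operatorname{cov}(\mathcal M)\}=\operatorname{add}(\mathcal M)\le\operatorname{cof}(\mathcal M)=\max\{\mathfrak d,\operatorname{non}(\mathcal M)\}\le\lambda.\qedhere
\]
\end{proof}

\section{A construction from $\mathfrak p=\operatorname{cof}(\mathcal M)$}\label{sec:exist}

We carry out the recursion of Section~\ref{sec:intro}. The number of steps is governed by the following fact: the ideal of nowhere dense subsets of $2^\omega$ has cofinality $\operatorname{cof}(\mathcal M)$ (Fremlin~\cite{Fremlin}; see also~\cite{BHH}). To pass a stage $\alpha$ we need a noncompact closed set almost contained in all earlier sets, and it must have interior on infinitely many levels, so that it can be shrunk away from the next nowhere dense set. We therefore work with unions of cylinders, at most one on each level. Such a set is described by a subset of the countable set $\omega\times2^{<\omega}$, and there the cardinal $\mathfrak p$ applies.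

\begin{proof}[Proof of Theorem~\ref{thm:exist}]
Under CH, or under MA, $\mathfrak p=\mathfrak c$, and then $\mathfrak p=\operatorname{cof}(\mathcal M)$ by \eqref{eq:standard}.

Let $\kappa=\mathfrak p=\operatorname{cof}(\mathcal M)$, an uncountable cardinal. By \eqref{eq:homeo} we may view $X$ as an open subset of $2^\omega$. A nowhere dense subset of $X$ is nowhere dense in $2^\omega$, and the trace on the open set $X$ of a nowhere dense subset of $2^\omega$ is nowhere dense in $X$. So the fact just quoted gives nowhere dense sets $N_\alpha\subseteq X$, $\alpha<\kappa$, such that every nowhere dense subset of $X$ lies in some $N_\alpha$.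

By recursion on $\alpha<\kappa$ we choose an infinite set $Z_\alpha\subseteq\omega\times2^{<\omega}$, with at most one element in each column $\{n\}\times2^{<\omega}$, such that the clopen noncompact set
\[
B_\alpha=\bigcup_{(n,t)\in Z_\alpha}\{n\}\times[t]
\]
satisfies $B_\alpha\cap N_\alpha=\emptyset$ and $B_\alpha\subseteq^*B_\beta$ for all $\beta<\alpha$.

At stage $\alpha$ consider the subsets
\[
W_\beta=\{(n,s):[s]\subseteq B_\beta(n)\}\quad(\beta<\alpha),\qquad W^m=\{(n,s):n\ge m\}\quad(m<\omega)
\]
of $\omega\times2^{<\omega}$. The sets $W^m$ are there to keep a pseudo-intersection from staying in finitely many columns. There are $|\alpha|+\aleph_0<\mathfrak p$ sets in this family. It has the strong finite intersection property. Indeed, take a finite subfamily. If no $W_\beta$ occurs in it, its intersection is some $W^m$. Otherwise let $\beta$ be the largest index that occurs, and let $m$ be at least as large as the upper indices that occur and so large that $B_\beta(n)\subseteq B_{\beta'}(n)$ for $n\ge m$ and for the other indices $\beta'$ that occur. Then the intersection contains $W_\beta\cap W^m$, which contains the infinite set $Z_\beta\cap W^m$.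

Let $Z$ be a pseudo-intersection of the family. Since $Z\setminus W^{m}$ is finite for all $m$, the infinite set $Z$ meets infinitely many columns. For each $n$ whose column meets $Z$, pick $(n,s_n)\in Z$ and, since $N_\alpha(n)$ is nowhere dense, $t_n\supseteq s_n$ with $[t_n]\cap N_\alpha(n)=\emptyset$. Let $Z_\alpha$ be the set of these pairs $(n,t_n)$. Then $B_\alpha\cap N_\alpha=\emptyset$. For $\beta<\alpha$, almost all pairs $(n,s_n)$ lie in $W_\beta$, and for these $B_\alpha(n)=[t_n]\subseteq[s_n]\subseteq B_\beta(n)$. So $B_\alpha\subseteq^*B_\beta$, and the recursion is complete.

Let $\mathcal F$ be the family of closed sets $A$ such that $B_\alpha\subseteq^*A$ for some $\alpha<\kappa$. It is closed under closed supersets. If $B_\alpha\subseteq^*A$ and $B_\beta\subseteq^*A'$, then $B_{\max(\alpha,\beta)}\subseteq^*A\cap A'$, so $\mathcal F$ is closed under finite intersections. Each member has infinitely many nonempty levels, so $\mathcal F$ is proper. It is remote, since every nowhere dense set lies in some $N_\alpha$, which $B_\alpha\in\mathcal F$ misses.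

The $B_\alpha$ form a base only modulo compact sets. To obtain a base in the strict sense put $B'_{\omega\cdot\alpha+m}=B_\alpha\setminus K_m$ for $\alpha<\kappa$ and $m<\omega$. These sets belong to $\mathcal F$, and $B'_{\omega\cdot\alpha+m}$ agrees with $B_\alpha$ on almost all levels, so the sequence is $\subseteq^*$-decreasing. Its length is $\omega\cdot\kappa=\kappa$, because $|\omega\cdot\alpha|<\kappa$ for $\alpha<\kappa$. It is a base: if $A\in\mathcal F$, then $B_\alpha\setminus A\subseteq K_m$ for some $\alpha$ and $m$, and so $B_\alpha\setminus K_m\subseteq A$.
\end{proof}

The enumeration can be taken without repetitions: deleting them leaves a well-ordered base of some length $\kappa'\le\kappa$, and $\operatorname{cf}(\kappa')=\operatorname{cof}(\mathcal M)=\kappa$ by Theorem~\ref{thm:meager}, so $\kappa'=\kappa$.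

\section{The Hechler model}\label{sec:hechler}

In the Hechler model all cardinals in \eqref{eq:cichon} equal $\omega_2$, so the obstruction must be of another kind. It comes from the second demand on the recursion, in its weakest form. Let $\langle C_\xi:\xi<\lambda\rangle$ be as in Lemma~\ref{lem:chain}. No transversal is almost contained in all $C_\xi$, by part (b). But for every $\delta<\lambda$ some transversal is almost contained in all $C_\xi$ with $\xi<\delta$: take one inside $C_\delta$. In an iteration of length $\omega_2$, a closing-off argument finds $\delta<\omega_2$ such that the initial segment $\langle C_\xi:\xi<\delta\rangle$ has in the intermediate model $V[G_\delta]$ the first property: no transversal of $V[G_\delta]$ is almost contained in all its members. If the rest of the iteration adds no such transversal either, the second property fails at $\delta$. So the task is a preservation theorem.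

\subsection{Hechler forcing and its iteration}

A \emph{stem} is a strictly increasing sequence $s\in\omega^{<\omega}$. Hechler forcing $\mathbb D$ consists of the pairs $(s,f)$ with $s$ a stem and $f\in\omega^\omega$ nondecreasing, the \emph{side function}. We put $(t,g)\le(s,f)$ if $t\supseteq s$, $g\ge f$ everywhere, and $t(j)\ge f(j)$ for $|s|\le j<|t|$. Two conditions $(s,f_0)$, $(s,f_1)$ with the same stem have the common extension $(s,\max(f_0,f_1))$. As there are countably many stems, $\mathbb D$ is $\sigma$-centered and so ccc, that is, its antichains are countable.

Let $\langle\mathbb P_\xi:\xi\le\eta\rangle$ be a finite support iteration of $\mathbb D$, so that $\mathbb P_{\xi+1}=\mathbb P_\xi*\dot{\mathbb D}$ with $\mathbb D$ computed in the extension by $\mathbb P_\xi$. For a generic filter $G_\eta\subseteq\mathbb P_\eta$ let $G_\xi=G_\eta\cap\mathbb P_\xi$. A \emph{real} is a subset of a fixed countable set of the ground model $V$. We use the following standard facts.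
\begin{enumerate}
\item[(F1)] Each $\mathbb P_\xi$ is ccc, and so preserves cardinals and cofinalities. If $\theta$ is regular uncountable and $\mathbb P_\xi$ forces $\dot\Gamma$ to be a bounded subset of $\theta$, then $\Vdash\dot\Gamma\subseteq\gamma$ for some $\gamma<\theta$.
\item[(F2)] Every $\mathbb P_\eta$-name for a real is forced equal to a name built from countably many conditions. If $\operatorname{cf}(\eta)>\omega$, this is a $\mathbb P_\xi$-name for some $\xi<\eta$, since supports are finite. So every real of $V[G_\eta]$ then lies in some $V[G_\xi]$ with $\xi<\eta$.
\item[(F3)] For $\xi\le\eta$ let $\mathbb P_\eta/G_\xi=\{r\in\mathbb P_\eta:r{\upharpoonright}\xi\in G_\xi\}$. A filter that is generic for this quotient over $V[G_\xi]$ is $\mathbb P_\eta$-generic over $V$ and contains $G_\xi$. Moreover $V[G_\eta]$ is an extension of $V[G_\xi]$ by a finite support iteration of $\mathbb D$.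
\item[(F4)] If $V\models\mathrm{CH}$ and $\eta=\omega_2$, then $V[G_\xi]\models\mathrm{CH}$ for $\xi<\omega_2$, and $\mathfrak c=\omega_2$ in $V[G_{\omega_2}]$.
\end{enumerate}
The \emph{Hechler model} is $V[G]$, where $V\models\mathrm{CH}$ and $G=G_{\omega_2}$ is $\mathbb P_{\omega_2}$-generic.

\begin{lemma}\label{lem:cardinals}
In the Hechler model, $\operatorname{add}(\mathcal M)=\operatorname{cof}(\mathcal M)=\mathfrak b=\mathfrak c=\omega_2$.
\end{lemma}

\begin{proof}
Let $d\in\omega^\omega$ be the union of the stems in a $\mathbb D$-generic filter. For a nondecreasing $f$ of the ground model, the conditions $(s,g)$ with $g\ge f$ are dense, and such a condition forces $d(j)\ge f(j)$ for $j\ge|s|$. So $d$ dominates the ground model functions. Let $c(j)=d(j)\bmod2$. Given a condition $(s,g)$ and a closed nowhere dense set $Y$ of the ground model, extend $s\bmod2$ to some $u$ with $[u]\cap Y=\emptyset$, and extend $s$ to a stem $t$ with $t\bmod2=u$ whose new values lie above $g$. Then $(t,g)\le(s,g)$ forces $c\in[u]$. So $c$ is a Cohen real: it avoids every meager set coded in the ground model.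

In $V[G]$, any $\omega_1$ many functions, or codes for meager $F_\sigma$ sets, all lie in one model $V[G_\xi]$ by (F2). The real $d$ added at stage $\xi$ bounds the functions, and $c$ avoids the meager sets. So $\mathfrak b=\operatorname{cov}(\mathcal M)=\omega_2=\mathfrak c$ by (F4), and \eqref{eq:cichon} and \eqref{eq:standard} finish the proof.
\end{proof}

\subsection{Narrow sequences}

A closed set must be reinterpreted in a forcing extension. The \emph{code} of a closed set $B\subseteq X$ is the real $T_B=\{(n,s):[s]\cap B(n)\ne\emptyset\}\subseteq\omega\times2^{<\omega}$. Each column of $T_B$ is a tree without terminal nodes, and $B=\{(n,x):(n,x{\upharpoonright}j)\in T_B\text{ for all }j\}$. In a larger model, $B$ denotes the set defined from $T_B$ by this formula; since the trees have no terminal nodes, its code is again $T_B$. The following statements depend only on the codes, and so have the same truth value in both models: $[s]\cap B(n)=\emptyset$, which means $(n,s)\notin T_B$; $B\subseteq^*B'$, which means that $T_B\setminus T_{B'}$ meets finitely many columns; and $y\in B$ or $E\subseteq^*B$ for a point $y$ or a transversal $E$ of the smaller model.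

\begin{definition}
Let $\theta$ be a regular uncountable cardinal. A $\subseteq^*$-decreasing sequence $\langle B_\beta:\beta<\theta\rangle$ of closed subsets of $X$ is \emph{narrow} if there is no transversal $E$ with $E\subseteq^*B_\beta$ for all $\beta<\theta$. A forcing notion \emph{preserves narrowness} if it forces every narrow sequence of the ground model to be narrow.
\end{definition}

Since the sequence decreases, a transversal with $E\subseteq^*B_\beta$ for cofinally many $\beta$ already contradicts narrowness. Under a ccc forcing $\theta$ stays regular uncountable and the sequence stays decreasing, so only new transversals matter. The proofs use the regularity and uncountability of $\theta$ in one way, which we call \emph{pigeonhole}: if a cofinal subset of $\theta$ is covered by countably many sets, one of them is cofinal.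

All preservation arguments below turn a name for a transversal into a transversal of the ground model. The basic tool is the following.

\begin{lemma}\label{lem:interpret}
Let $\mathbb Q$ be a forcing notion and let $q\in\mathbb Q$ force that $\dot E$ is a transversal. There is a transversal $E'$ in the ground model such that $E'\subseteq B$ for every closed set $B$ of the ground model with $q\Vdash\dot E\subseteq B$.
\end{lemma}

\begin{proof}
Let $(\dot n_a,\dot x_a)$ name the $a$-th point of $\dot E$. Choose $q\ge r_0\ge r_1\ge\cdots$ such that $r_l$ decides $\dot n_a$ and $\dot x_a{\upharpoonright}l$ for all $a<l$. The decisions are coherent, so they define $n_a<\omega$ and $x_a\in2^\omega$ with $r_l\Vdash\dot n_a=n_a\wedge\dot x_a{\upharpoonright}l=x_a{\upharpoonright}l$ for $l>a$, and $n_0<n_1<\cdots$. Let $E'=\{(n_a,x_a):a<\omega\}$. Suppose $q\Vdash\dot E\subseteq B$ and $(n_a,x_a)\notin B$. As $B$ is closed, $[x_a{\upharpoonright}l]\cap B(n_a)=\emptyset$ for some $l>a$. Then $r_l$ forces the $a$-th point of $\dot E$ into both $B$ and $\{n_a\}\times[x_a{\upharpoonright}l]$, which are disjoint also in the extension.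
\end{proof}

\begin{example}[countable forcing]\label{ex:cohen}
A countable forcing notion preserves narrowness. Suppose $p$ forces that $\dot E$ is a transversal with $\dot E\subseteq^*B_\beta$ for all $\beta<\theta$. Choose $p_\beta\le p$ and $m_\beta<\omega$ with $p_\beta\Vdash\dot E\setminus K_{m_\beta}\subseteq B_\beta$. By pigeonhole one pair $(q,m)$ equals $(p_\beta,m_\beta)$ for cofinally many $\beta$. Lemma~\ref{lem:interpret}, applied to $q$ and $\dot E\setminus K_m$, gives a transversal of the ground model inside $B_\beta$ for all these $\beta$.
\end{example}

For $\mathbb D$, pigeonhole fixes the stem of $p_\beta=(s_\beta,f_\beta)$ but not the side function. A sequence $\langle r_l\rangle$ that decides $\dot E$ lengthens the stem, and the new values may lie below $f_\beta$ for almost every $\beta$; the decisions then say nothing about $B_\beta$. We need guesses for the points of $\dot E$ that depend on a stem alone and that no side function can refute.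

\subsection{Good stems, fans and rank}

In this subsection $\dot y=(\dot n,\dot x)$ is a $\mathbb D$-name that every condition forces to be a point of $X$. A stem $t$ is \emph{good} for $\dot y$, with \emph{witness} $n$, if no condition of the form $(t,f)$ forces $\dot n\ne n$. A good stem need not decide $\dot n$: if $\dot n=d(0)\bmod2$, the empty stem is good with witness $0$ and also with witness $1$. Once the level can be guessed, compactness of the level lets us guess the whole point.

\begin{lemma}\label{lem:guess}
Let $t$ be good for $\dot y$ with witness $n$. There is $x\in2^\omega$ such that $(n,x)\in B$ for every closed set $B$ of the ground model for which some condition $(t,f)$ forces $\dot y\in B$.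
\end{lemma}

\begin{proof}
Let $R$ be the set of $u\in2^{<\omega}$ such that no condition $(t,f)$ forces $\dot y\notin\{n\}\times[u]$. Then $\emptyset\in R$, because $n$ is a witness. If $u\in R$, then $u^\frown0\in R$ or $u^\frown1\in R$: otherwise some $(t,f_0)$ forces $\dot y\notin\{n\}\times[u^\frown0]$, some $(t,f_1)$ forces $\dot y\notin\{n\}\times[u^\frown1]$, and $(t,\max(f_0,f_1))$ forces $\dot y\notin\{n\}\times[u]$. So there is $x$ with $x{\upharpoonright}j\in R$ for all $j$. If $(t,f)\Vdash\dot y\in B$ and $(n,x)\notin B$, then $[x{\upharpoonright}j]\cap B(n)=\emptyset$ for some $j$, so $(t,f)$ forces $\dot y\notin\{n\}\times[x{\upharpoonright}j]$, contrary to $x{\upharpoonright}j\in R$.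
\end{proof}

We call such a point $(n,x)$ a \emph{guess} for $\dot y$ at $t$. A stem that is not good has no guess. For $\dot n=d(0)$ the empty stem is not good, since $f(0)>n$ forces $d(0)\ne n$. But the stems $\langle j\rangle$ are good, and every side function admits almost all of them. This is the configuration to look for: a sequence of extensions of $t$ that no side function can exclude. A \emph{fan} over a stem $t$ is a sequence $\langle t_j:j<\omega\rangle$ of stems extending $t$, all of the same length $\ell>|t|$, with $t_j(|t|)\ge j$ for all $j$. For such a fan and every nondecreasing $f$,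
\begin{equation}\label{eq:fan}
(t_j,f)\le(t,f)\qquad\text{for all }j\ge f(\ell),
\end{equation}
because $t_j(i)\ge t_j(|t|)\ge j\ge f(\ell)\ge f(i)$ for $|t|\le i<\ell$. This is where we use that stems increase, that side functions are nondecreasing, and that $\ell$ does not depend on $j$.

Let $R_0$ be the set of good stems, and for ordinals $\xi>0$ let $R_\xi$ consist of the good stems and of the stems that have a fan all of whose members lie in $\bigcup_{\zeta<\xi}R_\zeta$. A stem $t$ is \emph{ranked} if it lies in some $R_\xi$, and its \emph{rank} $\rho(t)$ is the least such $\xi$. Thus $\rho(t)=0$ means that $t$ is good; if $\rho(t)\ge1$, there is a fan over $t$ with $\rho(t_j)<\rho(t)$ for all $j$; and a stem with a fan of ranked stems is ranked, since it lies in $R_\xi$ for $\xi=\sup_j(\rho(t_j)+1)$.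

\begin{example}
Fans of length $|t|+1$ would not suffice. Let $\dot n=d(i)$ for the least $i$ with $d(i+1)=d(i)+1$. Such an $i$ exists by density: extend the stem of $(s,f)$ by $b,b+1$ with $b$ large. Call $t$ \emph{open} if it does not contain two consecutive integers. An open stem $t$ is not good: if $f(|t|)$ exceeds $n$ and all numbers $a+1$ with $a$ a value of $t$, then $(t,f)$ forces $i\ge|t|$ and $\dot n\ge f(|t|)>n$. All but at most one of the stems $t^\frown b$ are again open, so if only fans of length $|t|+1$ were allowed, there could be no ranked open stem of least rank, and no open stem would be ranked. With our definition, the stems $t^\frown\langle b,b+1\rangle$ decide $\dot n$ and give $\rho(t)=1$.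
\end{example}

\begin{lemma}\label{lem:rank}
Every stem is ranked.
\end{lemma}

\begin{proof}
Suppose $t$ is unranked. Say that a stem $t'\supseteq t$ \emph{respects} a partial function $f$ if $t'(i)\ge f(i)$ whenever $|t|\le i<|t'|$ and $f(i)$ is defined. We define a nondecreasing $f\in\omega^\omega$ such that every stem that respects $f$ is unranked.

Put $f(i)=0$ for $i<|t|$. Let $\ell\ge|t|$, and suppose that $f{\upharpoonright}\ell$ is defined and that all stems of length $\le\ell$ that respect it are unranked; for $\ell=|t|$ the only such stem is $t$. We claim that there is $v$ such that every stem $t'$ of length $\ell+1$ that respects $f{\upharpoonright}\ell$ and has $t'(\ell)\ge v$ is unranked. Larger values of $v$ then work as well, so we can take for $f(\ell)$ such a $v$ above all earlier values. If the claim fails, there are ranked stems $t'_j$ of length $\ell+1$ that respect $f{\upharpoonright}\ell$ and have $t'_j(\ell)\ge j$. Let $i$ be the least coordinate at which $\langle t'_j(i):j<\omega\rangle$ is unbounded; then $|t|\le i\le\ell$. The restrictions $t'_j{\upharpoonright}i$ take finitely many values. Passing to a subsequence along which $t'_j(i)\to\infty$, then to one along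 which $t'_j{\upharpoonright}i$ is a constant $u$, and thinning once more, we may assume $t'_j{\upharpoonright}i=u$ and $t'_j(i)\ge j$ for all $j$. Then $\langle t'_j\rangle$ is a fan of ranked stems over $u$, so $u$ is ranked. But $u$ has length $i\le\ell$ and respects $f{\upharpoonright}\ell$, a contradiction.

Now let $(t',g)\le(t,f)$ force $\dot n=n$ for some $n$. Every condition $(t',f')$ is compatible with $(t',g)$, so it does not force $\dot n\ne n$. Hence $t'$ is good, and so ranked, although it respects $f$.
\end{proof}

\subsection{One step}

\begin{proposition}\label{prop:step}
$\mathbb D$ preserves narrowness.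
\end{proposition}

\begin{proof}
Let $\langle B_\beta:\beta<\theta\rangle$ be narrow, and suppose that $p$ forces that $\dot E$ is a transversal with $\dot E\subseteq^*B_\beta$ for all $\beta$. Letting $\dot E$ name a fixed transversal of the ground model below the conditions incompatible with $p$, we may assume that every condition forces $\dot E$ to be a transversal. Choose $p_\beta=(s_\beta,f_\beta)\le p$ and $m_\beta$ with $p_\beta\Vdash\dot E\setminus K_{m_\beta}\subseteq B_\beta$. By pigeonhole there are $s$, $m$ and a cofinal $\Gamma\subseteq\theta$ with $s_\beta=s$ and $m_\beta=m$ for $\beta\in\Gamma$. For $k\ge m$ let $\dot y_k=(\dot n_k,\dot x_k)$ name the point of $\dot E$ on the least possible level $\ge k$. For each stem $t$ that is good for $\dot y_k$ fix a witness and a guess $y^k_t$ on that level. The level of $y^k_t$ is $\ge k$, since every condition forces $\dot n_k\ge k$. For a stem $t\supseteq s$ let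
\[
\Gamma_t=\{\beta\in\Gamma:(t,f_\beta)\le p_\beta\},
\]
so that $\Gamma_s=\Gamma$. If $\beta\in\Gamma_t$ and $k\ge m$, then $(t,f_\beta)\Vdash\dot y_k\in B_\beta$. So Lemma~\ref{lem:guess} gives:
\begin{equation}\label{eq:inB}
\text{if $t\supseteq s$ is good for $\dot y_k$ and $\beta\in\Gamma_t$, then $y^k_t\in B_\beta$.}
\end{equation}
A transversal of guesses can arise in two ways: by varying $k$ at the fixed stem $s$, or by varying the stem along a fan for a fixed $k$.

\emph{Case 1: $s$ is good for $\dot y_k$ for infinitely many $k\ge m$.} For these $k$, \eqref{eq:inB} gives $y^k_s\in B_\beta$ for all $\beta\in\Gamma$. The level of $y^k_s$ is $\ge k$, so a subsequence of these points has strictly increasing levels. It is a transversal contained in $B_\beta$ for all $\beta\in\Gamma$, contrary to narrowness.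

\emph{Case 2: $s$ is not good for $\dot y_k$ for some $k\ge m$.} Fix such a $k$; goodness and rank now refer to $\dot y_k$. We want a fan of good stems over a stem that is not good and is still relevant to cofinally many $\beta$. Call $t\supseteq s$ \emph{big} if $\Gamma_t$ is cofinal in $\theta$. The stem $s$ is big and $\rho(s)\ge1$ by Lemma~\ref{lem:rank}. Among the big stems of rank $\ge1$ choose $t$ of least rank, and let $\langle t_j\rangle$ be a fan over $t$ of length $\ell$ with $\rho(t_j)<\rho(t)$. By \eqref{eq:fan},
\begin{equation}\label{eq:later}
\beta\in\Gamma_t\text{ and }j\ge f_\beta(\ell)\quad\Longrightarrow\quad\beta\in\Gamma_{t_j}.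
\end{equation}

Almost all $t_j$ are good. For if $J=\{j:\rho(t_j)\ge1\}$ were infinite, then $\Gamma_t\subseteq\bigcup_{j\in J}\Gamma_{t_j}$ by \eqref{eq:later}, so by pigeonhole some $t_j$ with $j\in J$ would be big, with $1\le\rho(t_j)<\rho(t)$, contrary to the choice of $t$. Let $t_j$ be good for $j\ge j_0$, and let $v_j$ be the level of $y^k_{t_j}$, a witness for $t_j$.

No $n$ equals $v_j$ for infinitely many $j$. Otherwise $n$ would witness that $t$ is good: if $(t,f)\Vdash\dot n_k\ne n$, take $j\ge f(\ell)$ with $v_j=n$; then $(t_j,f)\le(t,f)$ by \eqref{eq:fan}, so $(t_j,f)\Vdash\dot n_k\ne v_j$, which is impossible. But $\rho(t)\ge1$.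

Hence $v_j\to\infty$, and a subsequence of $\langle y^k_{t_j}:j\ge j_0\rangle$ is a transversal $E'$. For $\beta\in\Gamma_t$, the points $y^k_{t_j}$ with $j\ge f_\beta(\ell)$ lie in $B_\beta$ by \eqref{eq:later} and \eqref{eq:inB}. So $E'\subseteq^*B_\beta$ for all $\beta$ in the cofinal set $\Gamma_t$, contrary to narrowness.
\end{proof}

\subsection{The iteration}

At a limit stage of countable cofinality, pigeonhole places cofinally many $p_\beta$ in one earlier stage $\mathbb P_\xi$. They are different conditions, but we can move to an extension by $\mathbb P_\xi$ whose generic filter contains cofinally many of them. There they all act as the trivial condition, and the argument of Example~\ref{ex:cohen} applies.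

\begin{proposition}\label{prop:iter}
Every finite support iteration $\langle\mathbb P_\xi:\xi\le\eta\rangle$ of $\mathbb D$ preserves narrowness.
\end{proposition}

\begin{proof}
Fix a narrow sequence $\langle B_\beta:\beta<\theta\rangle$ in the ground model $V$, which is arbitrary here. We show by induction on $\eta$ that it is narrow in every $V[G_\eta]$. By (F1), $\theta$ stays regular uncountable. At a successor step apply Proposition~\ref{prop:step} in the intermediate model. If $\operatorname{cf}(\eta)>\omega$, a transversal of $V[G_\eta]$ is coded by a real, so it lies in some $V[G_\xi]$ with $\xi<\eta$ by (F2), and the induction hypothesis applies to it.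

Let $\operatorname{cf}(\eta)=\omega$ and $\eta=\sup_i\eta_i$ with $\eta_i<\eta$ increasing. Suppose $p\in\mathbb P_\eta$ forces that $\dot E$ is a transversal with $\dot E\subseteq^*B_\beta$ for all $\beta$. Choose $p_\beta\le p$ and $m_\beta$ with $p_\beta\Vdash\dot E\setminus K_{m_\beta}\subseteq B_\beta$. Supports are finite, so each $p_\beta$ lies in some $\mathbb P_{\eta_i}$. By pigeonhole there are $\xi=\eta_i$, $m$ and a cofinal $\Gamma\subseteq\theta$ with $p_\beta\in\mathbb P_\xi$ and $m_\beta=m$ for $\beta\in\Gamma$.

Some $q\in\mathbb P_\xi$ forces that $\Gamma'=\{\beta\in\Gamma:p_\beta\in G_\xi\}$ is cofinal in $\theta$. Otherwise the conditions forcing $\Gamma'$ to be bounded are dense, so by (F1) there is $\gamma<\theta$ with $\Vdash\Gamma'\subseteq\gamma$; but for $\beta\in\Gamma\setminus\gamma$ the condition $p_\beta$ forces $\beta\in\Gamma'$.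

Let $G_\xi$ be generic with $q\in G_\xi$, and work in $V[G_\xi]$ with $\mathbb Q=\mathbb P_\eta/G_\xi$. By (F3), every $\mathbb Q$-generic filter is $\mathbb P_\eta$-generic over $V$ and contains $p_\beta$ for all $\beta\in\Gamma'$, hence also $p$. So every condition of $\mathbb Q$ forces that $\dot E\setminus K_m$ is a transversal contained in $B_\beta$, for each $\beta\in\Gamma'$. Lemma~\ref{lem:interpret} gives a transversal $E'\in V[G_\xi]$ with $E'\subseteq B_\beta$ for all $\beta\in\Gamma'$. This contradicts the induction hypothesis for $\xi$.
\end{proof}

\subsection{Reflection to an intermediate model}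

\begin{proof}[Proof of Theorem~\ref{thm:hechler}]
The values of the cardinals are given by Lemma~\ref{lem:cardinals}. Suppose that in $V[G]$ some remote filter has a well-ordered base. By Theorem~\ref{thm:bd}, $\lambda=\mathfrak b=\omega_2$, so Lemma~\ref{lem:chain} gives a sequence $\langle C_\alpha:\alpha<\omega_2\rangle$ with properties (a)--(c). We look for $\delta<\omega_2$ such that $V[G_\delta]$ contains the first $\delta$ codes and every transversal of $V[G_\delta]$ is almost missed by some $C_\alpha$ with $\alpha<\delta$. Each requirement is closure under a function.

Starting from a name for the sequence of codes, (F2) gives in $V$ a sequence of names $\langle\dot T_\alpha:\alpha<\omega_2\rangle$ and a function $g:\omega_2\to\omega_2$ such that $\dot T_\alpha$ is a $\mathbb P_{g(\alpha)}$-name whose value in $V[G]$ is the code of $C_\alpha$. Now work in $V[G]$. For $\xi<\omega_2$ the model $V[G_\xi]$ has at most $\omega_1$ transversals, by (F4). Each transversal $E$ is nowhere dense, so by Lemma~\ref{lem:chain}(b) there is $\alpha<\omega_2$ with $E\cap C_\alpha$ finite. Let $h(\xi)<\omega_2$ be such that for each transversal $E\in V[G_\xi]$ such an $\alpha$ exists below $h(\xi)$.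 Choose $\delta<\omega_2$ of cofinality $\omega_1$ that is closed under $g$ and $h$, as the supremum of a strictly increasing sequence $\langle\delta_i:i<\omega_1\rangle$ with $\delta_{i+1}>g(\alpha),h(\alpha)$ for all $\alpha\le\delta_i$. By (F1), $\delta$ has cofinality $\omega_1$ in $V[G_\delta]$ too.

The sequence $\langle\dot T_\alpha:\alpha<\delta\rangle$ lies in $V$ and consists of $\mathbb P_\delta$-names, so the sequence of codes of the $C_\alpha$, $\alpha<\delta$, lies in $V[G_\delta]$, and it codes there a $\subseteq^*$-decreasing sequence of closed sets. Let $E\in V[G_\delta]$ be a transversal. Since $\operatorname{cf}(\delta)=\omega_1$, (F2) puts $E$ in some $V[G_\xi]$ with $\xi<\delta$. So $E\cap C_\alpha$ is finite for some $\alpha<h(\xi)<\delta$, and $E\not\subseteq^*C_{\alpha'}$ for all $\alpha'\in[\alpha,\delta)$. Hence, for an increasing cofinal map $i\mapsto\alpha_i$ from $\omega_1$ to $\delta$ in $V[G_\delta]$, the sequence $\langle C_{\alpha_i}:i<\omega_1\rangle$ is narrow in $V[G_\delta]$.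

By (F3), $V[G]$ is an extension of $V[G_\delta]$ by a finite support iteration of $\mathbb D$. By Proposition~\ref{prop:iter}, applied over $V[G_\delta]$, the sequence is narrow in $V[G]$. But $C_\delta$ is noncompact, so it contains a transversal $E$, and $E\subseteq C_\delta\subseteq^*C_{\alpha_i}$ for all $i<\omega_1$. This is a contradiction.
\end{proof}

Theorems~\ref{thm:exist} and~\ref{thm:hechler} together show that $\mathfrak p\ne\operatorname{cof}(\mathcal M)=\mathfrak c=\omega_2$ in the Hechler model, so that $\mathfrak p=\omega_1$ there by \eqref{eq:standard}.

\begin{thebibliography}{9}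

\bibitem{BHH} Balcar, Hern\'andez-Hern\'andez and Hru\v s\'ak, Fund. Math. 183 (2004).

\bibitem{BJ} Bartoszy\'nski and Judah, \emph{Set Theory: On the Structure of the Real Line}.

\bibitem{Blass} Blass, \emph{Combinatorial cardinal characteristics of the continuum}, Handbook of Set Theory.

\bibitem{Fremlin} Fremlin, \emph{The partially ordered sets of measure theory and Tukey's ordering}, Note Mat. 11 (1991).

\bibitem{HG} Rodrigo Hern\'andez-Guti\'errez, \emph{Remote Filters and Discretely Generated Spaces}, arXiv:1312.1701 (2013).

\end{thebibliography}
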